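# Sparsest coverings of $H$ by copies of $T$ and the generalized Turán number

## Thirty-six diamonds on eight vertices

The diamond $K_4^-$ has four vertices and five edges. Its two vertices of degree $3$ form the *spine*, and its two vertices of degree $2$ are the *tips*. Write $[ab|xy]$ for the diamond with spine $\{a,b\}$ and tips $\{x,y\}$; its edges are $ab,ax,ay,bx,by$.

Take the vertex set $\{1,\dots,8\}$, put $A=\{1,2,3,4\}$ and $B=\{5,6,7,8\}$, and let $\mathcal L$ consist of all diamonds with spine in $A$ and tips in $B$. There are $\binom42\binom42=36$ of them. Two members can meet in a single vertex that is a spine vertex of both: $[12|56]$ and $[13|78]$ meet only in $1$. They can meet in a single vertex that is a tip of both: $[12|56]$ and $[34|57]$ meet only in $5$. They never meet in a vertex that is a spine vertex of one and a tip of the other, since such a vertex would lie in $A\cap B=\emptyset$.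

Now forget which diamonds were selected and keep only the graph $G$ formed by all their edges. It contains every pair of vertices except the six pairs inside $B$. This graph does contain two diamonds glued spine to tip: $D_1=[12|56]$ and $D_2=[34|17]$. The edges of $D_2$ are $34,31,41,37,47$, all in $G$; the diamonds share only the vertex $1$, a spine vertex of $D_1$ and a tip of $D_2$. There is no contradiction: $D_2$ is a diamond of $G$, but it was not selected, because its tip $1$ lies in $A$.

So let $H$ be the $7$-vertex, $10$-edge graph made of two diamonds sharing one vertex, a spine vertex of one and a tip of the other. One can forbid $H$ as a subgraph and count diamonds. Or one can select diamonds freely and forbid only that two selected ones sit in the spine-to-tip position. With $n$ vertices split into halves, the second problem admits about $n^4/64$ diamonds. We shall see that the first admits only $o(n^4)$.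

In this example we chose *one* way in which selected diamonds can cover $H$ and forbade that. Even our $36$ diamonds cover the copy $D_1\cup D_2$ of $H$ in another way: $[12|56]$ covers $D_1$, while $[34|78]$ covers $34,37,47$, and $[13|78]$ and $[14|78]$ cover $13$ and $14$. Which coverings must one forbid in order to recover, up to lower order, the problem of forbidding $H$?

## Coverings, $T$-density and two extremal functions

All graphs are finite and simple. The graphs $H$ and $T$ have at least one edge and no isolated vertices. We write $v_G$ and $e_G$ for the numbers of vertices and edges of $G$. A subgraph $J\subseteq G$ may have isolated vertices. An *embedding* $J\to G$ is an injective map of vertices that sends edges to edges.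

**Definition (2-density).** Put $m_2(K_2)=1/2$, and for $H\ne K_2$
$$m_2(H)=\max\Bigl\{\frac{e_J-1}{v_J-2}:J\subseteq H,\ v_J\ge3\Bigr\}.$$
The graph $T$ is *$2$-balanced* if $T=K_2$ or $m_2(T)=\frac{e_T-1}{v_T-2}$.

For instance $m_2(K_3)=2$. A triangle with a pendant edge also has $m_2=2$, because of the triangle inside it, but $\frac{4-1}{4-2}=\frac32$, so it is not $2$-balanced. A cycle of length $\ell$ gives $\frac{\ell-1}{\ell-2}>1$, while a forest on $j$ vertices has at most $j-1$ edges. Hence $m_2(H)>1$ exactly when $H$ contains a cycle.

**Definition ($T$-covering).** A $T$-covering of $H$ is a finite collection $\mathcal C$ of distinct copies of $T$ in some complete graph for which there is a copy $H'$ of $H$ such that every edge of $H'$ lies in some member of $\mathcal C$, and every member of $\mathcal C$ contains an edge of $H'$ that lies in no other member.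

The second condition says that $\mathcal C$ is minimal. In particular $|\mathcal C|\le e_H$. Isomorphic coverings (under a relabeling of vertices) count as one type, so there are finitely many types.

**Definition ($T$-density).** For a collection $\mathcal C'$ of copies of $T$, let $v_{\mathcal C'}$ and $e_{\mathcal C'}$ be the numbers of vertices and edges of the graph $\bigcup\mathcal C'$. If $|\mathcal C|=1$, put $m_T(\mathcal C)=e_T/v_T$. If $|\mathcal C|\ge2$, put
$$m_T(\mathcal C)=\max\Bigl\{\frac{e_{\mathcal C'}-e_T}{v_{\mathcal C'}-v_T}:\mathcal C'\subseteq\mathcal C,\ |\mathcal C'|\ge2\Bigr\},$$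
where a term with $v_{\mathcal C'}=v_T$ is read as $+\infty$.

Here is an example. Let $T=K_3$ and let $H$ be the path with edges $xy,yz$. Either the single triangle $xyz$ covers both edges, or there are two triangles $xya$ and $yzb$ with $a,b\notin\{x,y,z\}$, and then $a=b$ or $a\ne b$. So there are three types. The single triangle has density $1$. For $a\ne b$ the density is $\frac{6-3}{5-3}=\frac32$. For $a=b$ it is $\frac{5-3}{4-3}=2$.

**Definition (special covering).** $F^e_{T,H}$ consists of $e_H$ copies of $T$, one placed on each edge of $H$, with the copies otherwise pairwise vertex-disjoint and disjoint from $H$.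

Its density is
$$m_T(F^e_{T,H})=\frac{e_T}{v_T-2+1/m_2(H)}.\tag{1}$$
To see this for $e_H\ge2$, take the subcollection sitting on a set of at least two edges of $H$, forming a graph $J$ without isolated vertices. It has $e_Je_T$ edges and $v_J+e_J(v_T-2)$ vertices, so its term is
$$\frac{(e_J-1)e_T}{(e_J-1)(v_T-2)+v_J-2}=\frac{e_T}{v_T-2+\frac{v_J-2}{e_J-1}}.$$
The smallest value of $\frac{v_J-2}{e_J-1}$ is $1/m_2(H)$, since isolated vertices and single edges never give the maximum in the definition of $m_2(H)$ when $e_H\ge 2$. For $H=K_2$ both sides of (1) equal $e_T/v_T$. In the example above, $F^e_{T,H}$ is the covering with $a\ne b$, and (1) gives $\frac{3}{1+1}=\frac32$.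

**Definition (two extremal functions).** $\mathrm{ex}(n,T,H)$ is the maximum number of copies of $T$ in an $H$-free graph on $n$ vertices. For a family $\mathcal F$ of $T$-coverings of $H$, $\mathrm{ex}^*(n,T,\mathcal F)$ is the maximum size of a collection of copies of $T$ in $K_n$ that contains no copy of any member of $\mathcal F$ (we say: an $\mathcal F$-free collection).

Always $\mathrm{ex}^*(n,T,\mathcal F)\ge\mathrm{ex}(n,T,H)$. Indeed, the union of any $T$-covering of $H$ contains $H$, so the copies of $T$ in an $H$-free graph form an $\mathcal F$-free collection. We also quote the following known fact: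
$$\mathrm{ex}^*(n,T,\mathcal F)=\mathrm{ex}(n,T,H)+o(n^{v_T})\quad\text{whenever } F^e_{T,H}\in\mathcal F.\tag{2}$$

From now on $\mathcal F$ denotes the family of all $T$-coverings of $H$ with the smallest $T$-density. The question, from Wojciech Samotij and Clara Shikhelman, "A generalized Turán problem in random graphs", arXiv:1806.06609 (2018), is this. *Do there exist $H$ and $T$ with $T$ $2$-balanced and $m_2(H)\le m_2(T)$ such that*
$$\mathrm{ex}^*(n,T,\mathcal F)\ge\mathrm{ex}(n,T,H)+\Omega(n^{v_T})\,?\tag{3}$$
We call (3) *the gap*. The answer is yes.

## Edges, paths and bowties: cases without a gap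

If $T=K_2$, a collection of copies of $T$ is just a graph, and minimality makes every $T$-covering of $H$ the edge set of a copy of $H$. So $\mathcal F$ has one type and $\mathrm{ex}^*=\mathrm{ex}$ exactly.

If $T=K_3$ and $H$ is the two-edge path, we computed the densities $1,\frac32,2$. So $\mathcal F$ consists of the single triangle, and $\mathrm{ex}^*(n,T,\mathcal F)=0=\mathrm{ex}(n,T,H)$.

A sensible first approach is to prove that there is never a gap by showing $F^e_{T,H}\in\mathcal F$ and quoting (2). The hypotheses look made for this. If $T\neq K_2$ is $2$-balanced and $m_2(H)\le m_2(T)$, then $1/m_2(H)\ge\frac{v_T-2}{e_T-1}$, and (1) gives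
$$m_T(F^e_{T,H})\le\frac{e_T}{(v_T-2)\bigl(1+\frac1{e_T-1}\bigr)}=\frac{e_T-1}{v_T-2}=m_2(T),\tag{4}$$
with equality exactly when $m_2(H)=m_2(T)$.

The approach stops at two copies of $T$ that share exactly one vertex. They contribute the term $\frac{e_T}{v_T-1}$, which is below $m_2(T)$ as soon as $e_T\ge v_T$. So if $m_2(H)=m_2(T)$ and $H$ is the union of two such copies, then $F^e_{T,H}$ is not in $\mathcal F$, and (2) says nothing.

This alone does not produce a gap. Let $T=K_3$ and let $H$ be the bowtie, two triangles sharing one vertex. A covering of $H$ has at least two members, two of which intersect because $H$ is connected. A pair sharing one vertex has the term $\frac{6-3}{5-3}=\frac32$, and a pair sharing two vertices has the term $\frac{5-3}{4-3}=2$. So the smallest density is $\frac32$, attained by the two triangles of the bowtie. In an $\mathcal F$-free collection no two triangles share exactly one vertex. So if $S$ is a member through $w$, every other member through $w$ contains one of the other two vertices of $S$. Thus at most $2n$ members pass through $w$, and $\mathrm{ex}^*\le2n^2=o(n^3)$. There is no gap.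

What killed the bowtie is that all vertices of a triangle look alike, so a large collection cannot avoid one-vertex meetings. In a diamond, spine and tips look different, and the opening example separates them.

## Two diamonds glued spine to tip

**Theorem 1.** Let $T=K_4^-$, and let $H$ be the union of two copies $D_1,D_2$ of $T$ sharing exactly one vertex, which is a spine vertex of one copy and a tip of the other ($v_H=7$, $e_H=10$). Then $T$ is $2$-balanced, $m_2(H)=m_2(T)=2$, the smallest $T$-density of a $T$-covering of $H$ is $5/3$, $\mathcal F$ consists of the single type $\{D_1,D_2\}$, and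
$$\mathrm{ex}^*(n,T,\mathcal F)\ge\binom{\lfloor n/2\rfloor}2\binom{\lceil n/2\rceil}2=\frac{n^4}{64}+O(n^3),\qquad \mathrm{ex}(n,T,H)=o(n^4).$$
Hence $\mathrm{ex}^*(n,T,\mathcal F)\ge\mathrm{ex}(n,T,H)+\Omega(n^4)$.

**Step 1: the 2-densities.** This step checks the hypotheses of the question. A subgraph of $T$ with $j=2,3,4$ vertices has at most $1,3,5$ edges, that is, at most $2j-3$. So $(e_J-1)/(v_J-2)\le2$ for all $J\subseteq T$ with $v_J\ge3$, with equality for $J=T$. Hence $m_2(T)=2$ and $T$ is $2$-balanced.

Now let $J\subseteq H$ with $v_J\ge3$, and let $J_i$, with $v_i$ vertices, be its part in $D_i$. If $v_1,v_2\ge2$, then $v_1+v_2\le v_J+1$ and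
$$e_J\le(2v_1-3)+(2v_2-3)\le2(v_J+1)-6<2v_J-3.$$
Otherwise all edges of $J$ lie in one diamond. Then either $e_J=0$, or $e_J\le2v_i-3\le2v_J-3$ for that diamond $D_i$. In all cases $e_J-1\le2(v_J-2)$, so $m_2(H)\le2$, and $m_2(H)\ge m_2(T)=2$ because $T\subseteq H$.

**Step 2: every covering has density at least $5/3$.** This step finds the smallest density. Let $\mathcal C$ cover the copy $H'$ of $H$. As $v_H=7>4$, $|\mathcal C|\ge2$. If the members were pairwise vertex-disjoint, the connected graph $H'$ would lie inside one of them, which is impossible. So two members share $j\ge1$ vertices. Their term is $\frac{10-5}{7-4}=\frac53$ if $j=1$. If $j=2$ they share at most one edge, so it is at least $\frac{9-5}{6-4}=2$. If $j=3$ they share at most three edges, so it is at least $\frac{7-5}{5-4}=2$. If $j=4$ it is $+\infty$. Hence $m_T(\mathcal C)\ge\frac53$. The collection $\{D_1,D_2\}$ is a covering (the two diamonds have no common edge) and has density $\frac53$.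

**Step 3: only $\{D_1,D_2\}$ attains it.** This step identifies $\mathcal F$. Let $m_T(\mathcal C)=\frac53$. By Step 2 any two members share at most one vertex, so members are edge-disjoint. For $\mathcal C'\subseteq\mathcal C$ with $|\mathcal C'|=k\ge2$ we have $5(k-1)\le\frac53(v_{\mathcal C'}-4)$, so $v_{\mathcal C'}\ge3k+1$.

Consider a triangle of $H'$. If its edges lay in exactly two members, one of these would contain two of the edges, hence all three vertices, and the other would contain two of the vertices; so they would share two vertices, which is excluded. If its edges lay in three different members, each vertex of the triangle would lie in two of them, so the three would span at most $12-3=9$ vertices, fewer than $3\cdot3+1=10$. So each triangle lies in one member. The two triangles of a diamond of $H'$ share an edge, and each edge lies in only one member. So the whole diamond lies in one member, and being a copy of $T$ it *is* that member. Thus both diamonds of $H'$ belong to $\mathcal C$. They already cover $H'$, so by minimality $\mathcal C$ consists of them alone.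

**Step 4: many diamonds without $\mathcal F$.** This is the opening example for general $n$. Split $[n]=A\cup B$ with $|A|=\lfloor n/2\rfloor$, $|B|=\lceil n/2\rceil$, and take all diamonds with spine in $A$ and tips in $B$. A copy of the member of $\mathcal F$ would have a vertex that is a spine vertex of one selected diamond and a tip of another, so a vertex of $A\cap B=\emptyset$. The number of selected diamonds is $\binom{\lfloor n/2\rfloor}2\binom{\lceil n/2\rceil}2$.

**Step 5: few diamonds in an $H$-free graph.** This step bounds the other side. The graph $H$ is $3$-colorable: color each diamond with three colors, permuting colors so that they agree at the common vertex. Hence $H\subseteq K_{7,7,7}$. By the theorem of Erdős (1964) on $r$-partite $r$-graphs, applied to the triples that span triangles, a graph with $\Omega(n^3)$ triangles contains $K_{7,7,7}$ for large $n$. So an $H$-free graph has $o(n^3)$ triangles. Each diamond is determined by one of its triangles, its fourth vertex, and the choice of the two triangle vertices joined to the fourth vertex (at most $3$ choices). So there are at most $3n\cdot o(n^3)=o(n^4)$ diamonds.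 $\blacksquare$

This answers the question. The rest of the lecture follows the mechanism to its full extent: first for vertex gluings with exact constants, then for vertex-transitive $T$, where gluing two copies at a vertex can no longer work, and finally for acyclic $T$, where there is no gap.

## What $2$-balance forces when $m_2(T)>1$

Let $T$ be $2$-balanced with $m:=m_2(T)>1$, and write $v=v_T$, $e=e_T$. Then $v\ge3$ and $m(v-2)=e-1$. From $e-1>v-2$ we get $e\ge v$. By the definition of $m$ (and trivially for two vertices), every $J\subseteq T$ with $v_J\ge2$ satisfies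
$$e_J\le m(v_J-2)+1.\tag{5}$$

**(P1) Pairs of copies.** Two distinct copies of $T$ sharing $j$ vertices contribute to the $T$-density the term $\frac ev$ if $j=0$, the term $\frac e{v-1}$ if $j=1$, and a term at least $m$ if $j\ge2$. Moreover $\frac ev<\frac e{v-1}<m$.

The cases $j=0,1$ are immediate: $\frac{2e-e}{2v-v}$ and $\frac{2e-e}{2v-1-v}$. If $2\le j<v$, the copies share at most $m(j-2)+1$ edges by (5), so the term is at least
$$\frac{e-1-m(j-2)}{v-j}=\frac{m(v-2)-m(j-2)}{v-j}=m.$$
If $j=v$, the term is $+\infty$. Finally $\frac e{v-1}<\frac{e-1}{v-2}$ is equivalent to $e(v-2)<(e-1)(v-1)$, that is, to $v-1<e$, which holds.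

**(P2) $T$ is $2$-connected.** If not, then $T$ is disconnected or has a cut vertex. As $T$ has no isolated vertices, $T=J_1\cup J_2$ with edge-disjoint $J_i$ having $v_i\ge2$ vertices and $v_1+v_2\le v+1$. By (5),
$$e\le m(v_1+v_2-4)+2\le m(v-3)+2=(e-1)-m+2=e+1-m<e,$$
a contradiction.

**(P3) Cycles running through several copies.** Let $\mathcal C$ be a collection whose members pairwise share at most one vertex. Let $Z\subseteq\bigcup\mathcal C$ be a cycle whose edges lie in exactly $k\ge2$ members, forming $\mathcal C'$. Then $v_{\mathcal C'}\le k(v-1)$.

Members are edge-disjoint, so each edge of $Z$ belongs to exactly one member. Split $Z$ into its $p$ maximal arcs inside one member. Each of the $k$ members gives at least one arc, so $p\ge k$. The $p$ vertices where one arc ends and the next begins are distinct, and each lies in at least two members of $\mathcal C'$. Summing over the vertices the number of members of $\mathcal C'$ containing them gives $kv\ge v_{\mathcal C'}+p$, so $v_{\mathcal C'}\le kv-p\le k(v-1)$.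

This is the triangle argument of Theorem 1 for cycles of any length.

## Gluing at a vertex with disjoint roles

Let $H_1,H_2$ be $2$-connected graphs (at least $3$ vertices) with roots $x_1,x_2$, each contained in $T$. Let $R_i\subseteq V(T)$ be the set of all images $\varphi(x_i)$ over embeddings $\varphi:H_i\to T$, which need not be induced. Composing an embedding with an automorphism of $T$ gives an embedding, so $R_i$ is a non-empty $\mathrm{Aut}(T)$-invariant set. So for a copy $T'$ of $T$ and a vertex $w$ of $T'$ it makes sense to say that $w$ *has role $R_i$ in $T'$*: under one, equivalently every, isomorphism $T\to T'$, $w$ is the image of a vertex of $R_i$.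

For $T=K_4^-$: if $H_1=T$ with a spine vertex as root, then $R_1$ is the spine. If $H_2=T$ with a tip as root, then $R_2$ is the set of tips. If $H_2=K_3$, then $R_2=V(T)$, since every vertex of a diamond lies in a triangle.

Let $H$ arise from disjoint $H_1,H_2$ by identifying $x_1$ with $x_2$, and put $\rho_i=|R_i|$.

**Theorem 2.** Let $T$ be $2$-balanced with $m_2(T)>1$, and suppose $R_1\cap R_2=\emptyset$. Then:

(a) $m_2(H)=\max(m_2(H_1),m_2(H_2))\le m_2(T)$.

(b) The smallest $T$-density is $\frac e{v-1}$, and $\mathcal F$ consists of all pairs of copies $T_1,T_2$ sharing exactly one vertex, which has role $R_1$ in $T_1$ and role $R_2$ in $T_2$.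

(c) $\mathrm{ex}^*(n,T,\mathcal F)=c\,n^v+O(n^{v-1})$ with
$$c=\frac1{|\mathrm{Aut}\,T|}\cdot\frac{\rho_1^{\rho_1}\rho_2^{\rho_2}}{(\rho_1+\rho_2)^{\rho_1+\rho_2}}.$$

(d) $\limsup_n\mathrm{ex}(n,T,H)/n^v<c$. So $\mathrm{ex}^*(n,T,\mathcal F)\ge\mathrm{ex}(n,T,H)+\Omega(n^v)$.

**Proof of (a).** We check that gluing at a vertex does not raise the $2$-density. Let $\mu=\max_im_2(H_i)$. Each $H_i$ contains a cycle, so $\mu>1$, and every subgraph of $H_i$ with $j\ge2$ vertices has at most $\mu(j-2)+1$ edges. Let $J\subseteq H$ with $v_J\ge3$, and let $J_i$ be its part in $H_i$, on $v_i$ vertices. If $v_1,v_2\ge2$, then $v_1+v_2\le v_J+1$ and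
$$e_J\le\mu(v_1+v_2-4)+2\le\mu(v_J-3)+2=\mu(v_J-2)+1+(1-\mu)<\mu(v_J-2)+1.$$
Otherwise all edges of $J$ lie in one $J_i$, and $e_J=0$ or $e_J\le\mu(v_i-2)+1\le\mu(v_J-2)+1$. So $m_2(H)\le\mu$; equality holds as $H_1,H_2\subseteq H$; and $\mu\le m_2(T)$ as $H_1,H_2\subseteq T$.

**Proof of (b).** We show that a sparsest covering has just two members, one containing each $H_i$. First, $H\not\subseteq T$: an embedding $H\to T$ would restrict to embeddings of $H_1$ and $H_2$ and send the common root into $R_1\cap R_2=\emptyset$.

Let $\mathcal C$ cover a copy $H'=H_1'\cup H_2'$ of $H$. Then $|\mathcal C|\ge2$. As $H'$ is connected and not contained in one member, two members intersect, and (P1) gives $m_T(\mathcal C)\ge\frac e{v-1}$.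

Suppose equality. By (P1) members pairwise share at most one vertex, hence are edge-disjoint. For $\mathcal C'\subseteq\mathcal C$ with $|\mathcal C'|=k\ge2$ we have $(k-1)e\le\frac e{v-1}(v_{\mathcal C'}-v)$, so
$$v_{\mathcal C'}\ge(k-1)(v-1)+v=k(v-1)+1.$$
By (P3), no cycle of $H'$ has its edges in two or more members; each cycle lies in one member. Any two edges of a $2$-connected graph lie on a common cycle, so all of $H_i'$ lies in one member $A_i$. Since $H\not\subseteq T$, $A_1\ne A_2$. These two cover $H'$, so by minimality $\mathcal C=\{A_1,A_2\}$. The two share the root of $H'$ and no other vertex, and the root has role $R_i$ in $A_i$ because $H_i'\subseteq A_i$.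

Conversely, let $T_1,T_2$ share exactly one vertex $w$, with role $R_i$ in $T_i$. Then $T_i$ contains a copy of $H_i$ with root $w$, and the union of the two copies is a copy of $H$. The members are edge-disjoint, so each contains an edge of this copy lying in no other member. Thus $\{T_1,T_2\}$ is a covering, of density $\frac e{v-1}$. This shows that the smallest density is $\frac{e}{v-1}$ and describes $\mathcal F$.

**Proof of (c), lower bound.** We separate the two roles, as in the opening example. Let $[n]=A\cup B$ be a partition with $|A|=\lfloor\rho_1n/(\rho_1+\rho_2)\rfloor$. Take all copies of $T$ whose role-$R_1$ vertices lie in $A$ and whose role-$R_2$ vertices lie in $B$. By (b), a member of $\mathcal F$ inside this collection would have a vertex in $A\cap B$. Each copy of $T$ is the image of exactly $|\mathrm{Aut}\,T|$ injections $V(T)\to[n]$, and by invariance of $R_1,R_2$ either all or none of them satisfy $R_1\to A$, $R_2\to B$. So with $\alpha=\rho_1/(\rho_1+\rho_2)$ the size is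
$$\frac1{|\mathrm{Aut}\,T|}\alpha^{\rho_1}(1-\alpha)^{\rho_2}n^v+O(n^{v-1})=c\,n^v+O(n^{v-1}).$$

**Proof of (c), upper bound.** We show that after few deletions every $\mathcal F$-free collection has this form. Let $\mathcal L$ be $\mathcal F$-free, and let $\mathcal L_i(w)$ be the set of members in which $w$ has role $R_i$. If $S\in\mathcal L_1(w)$ and $S'\in\mathcal L_2(w)$, then $S\ne S'$ because $R_1\cap R_2=\emptyset$, and by (b) they share a second vertex. At most $v^2n^{v-2}$ copies of $T$ contain two given vertices: choose the vertices of $T$ mapped to them, then map the rest. So if both $\mathcal L_1(w)$ and $\mathcal L_2(w)$ are non-empty, fixing a member $S$ of one of them shows that the other has size at most $(v-1)v^2n^{v-2}\le v^3n^{v-2}$.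

For every such $w$ delete all members of $\mathcal L_1(w)\cup\mathcal L_2(w)$. This deletes at most $2v^3n^{v-1}$ members. Now no vertex has role $R_1$ in one remaining member and role $R_2$ in another. Let $A$ be the set of vertices having role $R_1$ in some remaining member, let $B=[n]\setminus A$ and $|A|=\alpha n$. Every remaining member has its $R_1$-vertices in $A$ and its $R_2$-vertices in $B$. So at most
$$\frac{\alpha^{\rho_1}(1-\alpha)^{\rho_2}n^v}{|\mathrm{Aut}\,T|}\le c\,n^v$$
members remain, because $\alpha^{\rho_1}(1-\alpha)^{\rho_2}$ is largest at $\alpha=\rho_1/(\rho_1+\rho_2)$.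

**Proof of (d).** We show that an $H$-free graph cannot contain nearly all of the copies counted in (c), because it would be too dense inside $A$ or $B$. Let $G$ be $H$-free on $n$ vertices, and let $\mathcal L$ be the collection of all copies of $T$ in $G$. It is $\mathcal F$-free, since each member of $\mathcal F$ contains $H$. The upper-bound argument of (c) gives $A$ and $B$ with $|A|=\alpha n$ such that, after deleting $O(n^{v-1})$ copies, at most $N/|\mathrm{Aut}\,T|$ remain. Here $N$ counts the maps $V(T)\to V(G)$ with $R_1\to A$, $R_2\to B$ and edges mapped to edges. Let $h=v_H\ge5$.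

*Case 1: some edge $yz$ of $T$ has no end in $R_2$.* The graph $G[A]$ is $K_h$-free. By Turán's theorem it has at most $\bigl(1-\frac1{h-1}\bigr)\frac{|A|^2}2$ edges, so at least $\frac{|A|^2}{h-1}$ ordered pairs in $A^2$, diagonal included, are non-adjacent. Consider all maps $V(T)\to V(G)$ with $R_1\to A$ and $R_2\to B$; there are $\alpha^{\rho_1}(1-\alpha)^{\rho_2}n^v$ of them. Each of $y,z$ ranges freely over $A$ (if it is in $R_1$) or over all of $V(G)$, of which $A$ is a fraction $\alpha$. So at least a fraction $\frac{\alpha^2}{h-1}$ of these maps sends $(y,z)$ to a non-adjacent pair of $A^2$, and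
$$N\le\alpha^{\rho_1}(1-\alpha)^{\rho_2}\Bigl(1-\frac{\alpha^2}{h-1}\Bigr)n^v.$$
The factor of $n^v$ is a continuous function of $\alpha\in[0,1]$. At $\alpha=0$ it is $0$. For $\alpha>0$ its last factor is less than $1$, so it is below $\max_\alpha\alpha^{\rho_1}(1-\alpha)^{\rho_2}$. Its maximum is attained, hence is strictly below that value. So the limsup in (d) is less than $c$.

*Case 2: some edge of $T$ has no end in $R_1$.* The same argument works with $B$ in place of $A$, and the last factor is $1-\frac{(1-\alpha)^2}{h-1}$. At $\alpha=1$ the function is $0$.

*Case 3: every edge of $T$ has an end in $R_1$ and an end in $R_2$.* As $R_1\cap R_2=\emptyset$, each edge has one end in each, so $T$ is bipartite. Hence $H_1,H_2$ are bipartite, and so is $H$, since we may swap the colors of $H_2$ to agree at the root. By Kővári–Sós–Turán, $e(G)=o(n^2)$, and $G$ has $O(e(G)n^{v-2})=o(n^v)$ copies of $T$. The limsup is $0<c$.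

The last sentence of (d) follows by combining this with (c). $\blacksquare$

**Corollary 3.** Let $T$ be $2$-balanced, contain a cycle, and not be vertex-transitive. Gluing two copies of $T$ at vertices from different $\mathrm{Aut}(T)$-orbits gives $H$ with $m_2(H)=m_2(T)$ and the gap, with the exact constant (c), where $\rho_1,\rho_2$ are the orbit sizes.

*Proof.* Since $T$ contains a cycle, $m_2(T)>1$. Take $H_1=H_2=T$, which is $2$-connected by (P2). Embeddings $T\to T$ are automorphisms, so $R_1,R_2$ are the two chosen orbits, which are disjoint. Apply Theorem 2. $\blacksquare$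

For the diamond, $|\mathrm{Aut}\,T|=4$ and $\rho_1=\rho_2=2$, so $c=\frac14\cdot\frac{2^2\cdot2^2}{4^4}=\frac14\cdot\frac1{16}=\frac1{64}$. Thus the lower bound for $\mathrm{ex}^*$ in Theorem 1 is asymptotically sharp.

**Corollary 4.** Let $3\le s<t$, $T=K_{s,t}$, and let $H$ be two copies of $K_{2,t}$ sharing one vertex that lies in the $2$-side of one and the $t$-side of the other. Then $m_2(H)=\frac{2t-1}t<\frac{st-1}{s+t-2}=m_2(T)$, $T$ is $2$-balanced, $\mathrm{ex}(n,T,H)=o(n^{s+t})$, and
$$\mathrm{ex}^*(n,T,\mathcal F)=\Bigl(\frac{s^st^t}{(s+t)^{s+t}\,s!\,t!}+o(1)\Bigr)n^{s+t}.$$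

So the gap also occurs with strict inequality $m_2(H)<m_2(T)$.

*Proof.* First we compute the $2$-densities. Let $g(a,b)=\frac{ab-1}{a+b-2}$. The numerator of $\partial g/\partial b$ is $a(a+b-2)-(ab-1)=(a-1)^2$, and symmetrically in $a$. So for $a,b\ge1$ with $a+b>2$, $g$ is non-decreasing in each variable, and it is strictly increasing in $b$ if $a\ge2$, and in $a$ if $b\ge2$. A subgraph $J$ of $K_{a,b}$ ($a,b\ge2$) with $a',b'\ge1$ vertices in the two sides and $a'+b'\ge3$ has $\frac{e_J-1}{v_J-2}\le g(a',b')\le g(a,b)$. If $a'=0$ or $b'=0$, it has no edges. So $K_{a,b}$ is $2$-balanced with $m_2=g(a,b)$. In particular $m_2(K_{2,t})=\frac{2t-1}t=g(2,t)<g(s,t)=m_2(T)$, and $m_2(T)>1$ as $T$ contains a cycle.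

Next we find the roles. The graphs $K_{2,t}$ are $2$-connected and contained in $T$. Since $K_{2,t}$ is connected, an embedding into $K_{s,t}$ sends each side into one side. The $t$-side needs $t>s$ vertices, so it goes onto the $t$-side, and the $2$-side goes into the $s$-side. Every vertex of the right side can be reached. So $R_1$ (root in the $2$-side) is the $s$-side, and $R_2$ (root in the $t$-side) is the $t$-side. They are disjoint, $\rho_1=s$, $\rho_2=t$ and $|\mathrm{Aut}\,T|=s!\,t!$. Theorem 2 gives $m_2(H)=\frac{2t-1}t$ and the formula for $\mathrm{ex}^*$. Finally, $H$ is bipartite, so $H$-free graphs have $o(n^2)$ edges and $o(n^{s+t})$ copies of $T$. $\blacksquare$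

## Collections with density below $m_2(T)$

If $T$ is vertex-transitive, then $R_1$ and $R_2$, being non-empty and $\mathrm{Aut}(T)$-invariant, both equal $V(T)$. Theorem 2 cannot apply; the bowtie is an instance. We need larger collections $\mathcal C$ of copies of $T$, and we want $\mathcal F=\{\mathcal C\}$ for $H=\bigcup\mathcal C$. The next lemma says that density below $m_2(T)$, the threshold in (4), is all one has to check.

**Lemma 5.** Let $T$ be $2$-balanced with $m=m_2(T)>1$. Let $\mathcal C$ be a collection of at least $2$ copies of $T$ with $m_T(\mathcal C)<m$, and let $H=\bigcup\mathcal C$. Then $m_2(H)=m$ and $\mathcal F=\{\mathcal C\}$ (one type).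

For example, $T=K_3$ and two triangles sharing a vertex: the density is $\frac32<2$, so $m_2$ of the bowtie is $2$ and $\mathcal F$ is that pair.

**Step 1: members are edge-disjoint.** This makes edge counts additive. By (P1), members of $\mathcal C$ pairwise share at most one vertex, so they are edge-disjoint. In particular every member has edges of $H$ in no other member, so $\mathcal C$ is a $T$-covering of $H$.

**Step 2: $m_2(H)=m$.** We have $m_2(H)\ge m$ since $T\subseteq H$, so this step bounds $e_J$ for $J\subseteq H$ with $v_J\ge3$ and $e_J\ge1$. Let $\mathcal C'=\{T_1,\dots,T_k\}$ be the members containing edges of $J$, let $v_i=|V(J)\cap V(T_i)|\ge2$, and let $e_i$ be the number of edges of $J$ in $T_i$. By (5), $e_i\le m(v_i-2)+1$, and $e_J=\sum e_i$ by Step 1. If $k=1$, then $e_J\le m(v_1-2)+1\le m(v_J-2)+1$.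

Let $k\ge2$. Every vertex of $\bigcup\mathcal C'$ lies in $V(J)$ or in some $V(T_i)\setminus V(J)$, so $v_{\mathcal C'}\le v_J+\sum(v-v_i)$. Using $mv_i\ge e_i-1+2m$ and $m(v-2)=e-1$,
$$mv_J\ge mv_{\mathcal C'}-kmv+\sum_{i=1}^k(e_i-1+2m)=mv_{\mathcal C'}-k\bigl(m(v-2)+1\bigr)+e_J=mv_{\mathcal C'}-ke+e_J.$$
Since $e_{\mathcal C'}=ke$ and $m_T(\mathcal C)<m$, we have $(k-1)e<m(v_{\mathcal C'}-v)$. Hence
$$mv_J>mv-e+e_J=2m-1+e_J,$$
that is, $e_J<m(v_J-2)+1$. So $m_2(H)\le m$.

**Step 3: any covering of density below $m$ is $\mathcal C$.** This step identifies $\mathcal F$. Let $\mathcal D$ be a covering of a copy $H'=\bigcup\mathcal C_0$ of $H$, with $\mathcal C_0\cong\mathcal C$, and suppose that $m_T(\mathcal D)<m$ or $|\mathcal D|=1$. As $e_H\ge2e$, one copy of $T$ cannot cover $H'$, so $|\mathcal D|\ge2$ and $m_T(\mathcal D)<m$. By (P1), members of $\mathcal D$ pairwise share at most one vertex and are edge-disjoint.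

Let $T_0\in\mathcal C_0$, and let $\mathcal D'=\{D_1,\dots,D_k\}$ be the members of $\mathcal D$ containing edges of $T_0$. Suppose $k\ge2$. Put $v_j=|V(D_j)\cap V(T_0)|\ge2$ and let $e_j$ be the number of common edges of $D_j$ and $T_0$. Then $\sum e_j=e$ and $e_j\le m(v_j-2)+1$. Since $v_{\mathcal D'}\le v+\sum(v-v_j)$,
$$m(v_{\mathcal D'}-v)\le m\sum_{j=1}^k\bigl((v-2)-(v_j-2)\bigr)\le km(v-2)-\sum_{j=1}^k(e_j-1)=k(e-1)-e+k=(k-1)e=e_{\mathcal D'}-e.$$
Two members of $\mathcal D'$ share at most one vertex, so $v_{\mathcal D'}\ge2v-1>v$. Thus the term of $\mathcal D'$ is at least $m$, contradicting $m_T(\mathcal D)<m$. So $k=1$, hence $T_0\subseteq D_1$, and $T_0=D_1\in\mathcal D$.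

As $T_0$ was arbitrary, $\mathcal C_0\subseteq\mathcal D$. But $\mathcal C_0$ covers $H'$, so by minimality $\mathcal D=\mathcal C_0$. The coverings of density less than $m$ are therefore exactly those isomorphic to $\mathcal C$, and $\mathcal F=\{\mathcal C\}$. $\blacksquare$

## Complete graphs: a sparse system of parts and stars without a transversal

For $T=K_r$, fix $B\subseteq[n]$ and select all $r$-sets meeting $B$ in exactly one vertex. Every copy then has one marked vertex. To make this collection $\mathcal F$-free, we want a sparse $\mathcal C$ whose members admit no consistent marking: no set $B$ should meet every member in exactly one vertex.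

One could take two disjoint $r$-sets $P,Q$ and, for every pair $(p,q)\in P\times Q$, a copy of $K_r$ on $p,q$ and $r-2$ private vertices. The marked vertices of $P$ and $Q$ would lie together in one member, so no marking exists. But this is too dense. For $r=3$ there are $11$ triangles with $33$ edges on $6+9=15$ vertices, and the term $\frac{33-3}{15-3}=\frac52$ exceeds $m_2(K_3)=2$. The conflicts between parts must be spread thinly, and a recursive construction does this.

**Theorem 6.** For every $r\ge3$ there is $H$ with $m_2(H)=m_2(K_r)=\frac{r+1}2$ and $\mathrm{ex}(n,K_r,H)=(1+o(1))(n/r)^r$, for which $\mathcal F$ satisfies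
$$\mathrm{ex}^*(n,K_r,\mathcal F)\ge\Bigl(\tfrac{(r-1)^{r-1}}{(r-1)!}-o(1)\Bigr)\Bigl(\frac nr\Bigr)^r,\qquad\tfrac{(r-1)^{r-1}}{(r-1)!}\ge2.$$

Two preliminary facts. Since $\frac{\binom s2-1}{s-2}=\frac{s+1}2$ for $s\ge3$, which increases with $s$, $K_r$ is $2$-balanced and $m_2(K_r)=\frac{r+1}2$. And with $q=r-1\ge2$ the constant is $q^q/q!$, which equals $2$ for $q=2$ and increases with $q$, because consecutive quotients are $(1+\frac1q)^q>1$. So the theorem exhibits the gap.

**Step 1: the systems $Y_k$.** This step builds the skeleton of $\mathcal C$. For $k=r,r-1,\dots,0$ we define a system $Y_k$: disjoint *parts* of size $r$, and vertex-disjoint stars (each with a center and at least one leaf) on the union of the parts, such that exactly $k$ vertices of each part are *free*, that is, in no star. A *star edge* is a pair consisting of the center and a leaf of one star.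

The system $Y_r$ is one part without stars. Given $Y_k$ with $k\ge1$, $Y_{k-1}$ consists of a new part $P$ and $q=r-k+1$ disjoint copies $Y_k^1,\dots,Y_k^q$ of $Y_k$. Choose $q$ vertices $p_1,\dots,p_q\in P$ and add, for each $i$, a star with center $p_i$ and with leaves one free vertex of each part of $Y_k^i$. Then $P$ has $r-q=k-1$ free vertices and every other part loses one free vertex, so every part has exactly $k-1$. By construction each star meets each part in at most one vertex.

For $r=3$: $Y_2$ has two parts and one star edge. $Y_1$ has $1+2\cdot2=5$ parts, $2\cdot1+2=4$ stars and $2\cdot1+2\cdot2=6$ star edges. $Y_0$ has $1+3\cdot5=16$ parts, $3\cdot4+3=15$ stars and $3\cdot6+3\cdot5=33$ star edges. As a check, the stars of $Y_0$ contain $33+15=48=16\cdot3$ vertices, so every vertex lies in a star.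

**Step 2: $Y_0$ has no transversal without a star edge.** This is the obstruction to a marking. A *transversal* contains exactly one vertex from each part. We claim that every transversal $Z$ of $Y_k$ containing no star edge contains a free vertex. For $Y_r$ this is trivial. For $Y_{k-1}$, assume the claim for $Y_k$. If the vertex of $Z$ in $P$ is free, we are done. Otherwise it is some $p_i$. The part of $Z$ in $Y_k^i$ is a transversal of $Y_k^i$ without star edges, so it contains a vertex $y$ free in $Y_k^i$. As $p_i\in Z$ and $Z$ contains no star edge, $y$ is not a leaf of the star centered at $p_i$. So $y$ is free in $Y_{k-1}$.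

In $Y_0$ no vertex is free. So $Y_0$ has no transversal without a star edge, and each vertex of $Y_0$ lies in exactly one star.

**Step 3: the collection $\mathcal C$.** This step turns the system into copies of $K_r$. Let $\mathcal C$ consist of the copies of $K_r$ on the parts of $Y_0$ and, for each star edge $c\ell$, a copy on $\{c,\ell\}$ plus $r-2$ new private vertices. Let $H=\bigcup\mathcal C$. Members pairwise share at most one vertex: parts are disjoint, the ends of a star edge lie in different parts, and two star edges have at most one common vertex. Moreover,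

(i) *no set $B$ meets every member of $\mathcal C$ in exactly one vertex.*

Such a $B$ would contain exactly one vertex of each part, so a transversal of $Y_0$. By Step 2 this contains a star edge $c\ell$, and the member on $c\ell$ would contain two vertices of $B$.

**Step 4: reducing the density bound to an inequality about stars.** The goal of Steps 4 and 5 is

(ii) $m_T(\mathcal C)<\frac{r+1}2$.

Let $\mathcal C'\subseteq\mathcal C$ consist of $f$ parts and $g$ star-edge members, with $f+g\ge2$. Let $U$ be the union of these parts, and let $\mu$ be the number of endpoints of the chosen star edges outside $U$. Then $e_{\mathcal C'}=(f+g)\binom r2$ and $v_{\mathcal C'}=rf+\mu+g(r-2)$. Also $v_{\mathcal C'}\ge2r-1>r$, so the term is finite. We need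
$$(f+g-1)\,r(r-1)<(r+1)\bigl(r(f-1)+\mu+g(r-2)\bigr).$$
Since $(r+1)(r-2)=r(r-1)-2$, moving terms turns this into $2g-(r+1)\mu<2r(f-1)$, that is,
$$g-\frac{r+1}2\,\mu<r(f-1).\tag{6}$$

For a star $\sigma$ let $i_\sigma=|\sigma\cap U|$, let $g_\sigma$ be the number of its chosen edges, let $j_\sigma$ be the number of endpoints of these outside $U$, and put $w_\sigma=g_\sigma-\frac{r+1}2j_\sigma$. Stars are disjoint, so the left side of (6) is $\sum_\sigma w_\sigma$. If $g_\sigma=0$, then $w_\sigma=0$. If $g_\sigma\ge1$, the chosen edges of $\sigma$ span $g_\sigma+1\le i_\sigma+j_\sigma$ vertices, so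
$$w_\sigma\le i_\sigma-1-\frac{r-1}2\,j_\sigma.\tag{7}$$

**Step 5: proof of (6).** We distinguish the number $f$ of chosen parts. Call a star used if $g_\sigma\ge1$.

*$f=0$.* Here $U=\emptyset$, so each used star has $j_\sigma=g_\sigma+1$ and $w_\sigma=-\frac{r+1}2-\frac{r-1}2g_\sigma$. As $g\ge2$, at least one star is used and $\sum w_\sigma\le-\frac{r+1}2-(r-1)<-r=r(f-1)$.

*$f=1$.* Then $g\ge1$, and all $i_\sigma\le1$ because a star meets a part in at most one vertex. A used star has chosen edges spanning at least two vertices, so $j_\sigma\ge1$, and (7) gives $w_\sigma<0$. So $\sum w_\sigma<0=r(f-1)$.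

*$f\ge2$.* Let $S$ be the set of stars meeting $U$. Each vertex of $U$ lies in exactly one star, so $\sum_{\sigma\in S}i_\sigma=rf$. Stars outside $S$ have $w_\sigma\le0$ by (7) with $i_\sigma=0$. Stars in $S$ have $w_\sigma\le i_\sigma-1$: by (7) if used, and because $i_\sigma\ge1$ if not. So $\sum w_\sigma\le rf-|S|$. Each part meets exactly $r$ stars, one through each of its vertices, so $|S|\ge r$. If $|S|>r$, (6) follows.

Let $|S|=r$. Then each chosen part meets all stars of $S$, and $i_\sigma=f\ge2$ for every $\sigma\in S$. Let $P_0$ be the root part of $Y_0$, the new part added in the last step of the recursion. Its $r$ vertices are the centers $p_1,\dots,p_r$ of $r$ stars, the $i$-th of which meets only $P_0$ and the parts of $Y_1^i$. If $P_0$ were chosen, $S$ would be exactly these $r$ stars. But another chosen part lies in a single $Y_1^i$ and meets only one of them, a contradiction. So $P_0$ is not chosen. Take a chosen part, say in $Y_1^i$. It meets the star $\sigma$ with center $p_i$, so $\sigma\in S$, and $p_i\notin U$. If $g_\sigma\ge1$, the center $p_i$ is an endpoint of the chosen edges of $\sigma$ outside $U$, so $j_\sigma\ge1$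 and (7) gives $w_\sigma<i_\sigma-1$. If $g_\sigma=0$, then $w_\sigma=0<i_\sigma-1$ since $i_\sigma\ge2$. Either way one star of $S$ gives a strict inequality, so $\sum w_\sigma<rf-r=r(f-1)$.

This proves (6) and hence (ii). By Lemma 5, $m_2(H)=\frac{r+1}2$ and $\mathcal F=\{\mathcal C\}$.

**Step 6: the lower bound for $\mathrm{ex}^*$.** This step uses the marking. Fix $B\subset[n]$ with $|B|=\lfloor n/r\rfloor$ and take all $r$-sets meeting $B$ in exactly one vertex. By (i) this collection contains no copy of $\mathcal C$. Its size is
$$|B|\binom{n-|B|}{r-1}\sim\frac nr\cdot\frac1{(r-1)!}\Bigl(\frac{(r-1)n}r\Bigr)^{r-1}=\frac{(r-1)^{r-1}}{(r-1)!}\Bigl(\frac nr\Bigr)^r.$$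

**Step 7: $\chi(H)=r+1$.** This determines the order of $\mathrm{ex}$. For $J\subseteq H$ with $v_J\ge3$, the value of $m_2(H)$ gives $2e_J\le(r+1)(v_J-2)+2<(r+1)v_J$. So $J$ has a vertex of degree at most $r$, which is also clear for $v_J\le2$. Hence $H$ is $r$-degenerate and $\chi(H)\le r+1$. If $H$ had a proper $r$-coloring, a color class would meet each $K_r$ in $\mathcal C$ in exactly one vertex, contradicting (i). So $\chi(H)=r+1$.

**Step 8: the value of $\mathrm{ex}(n,K_r,H)$.** This step compares with the Turán graph. That $\mathrm{ex}(n,K_r,H)=(1+o(1))(n/r)^r$ when $\chi(H)=r+1$ is in Alon–Shikhelman, *Many $T$ copies in $H$-free graphs*, 2016. In detail: $H$ is contained in a complete $(r+1)$-partite graph with parts of size $v_H$, so by Erdős (1964) an $H$-free graph has $o(n^{r+1})$ copies of $K_{r+1}$. By the removal lemma, one can delete $o(n^2)$ edges to make it $K_{r+1}$-free, and this destroys $o(n^2)\cdot n^{r-2}=o(n^r)$ copies of $K_r$. By Zykov's theorem a $K_{r+1}$-free graph has at most $(n/r)^r$ copies of $K_r$. Conversely, the Turán graph with $r$ parts is $r$-colorable, hence $H$-free, and has $(1+o(1))(n/r)^r$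 copies of $K_r$. $\blacksquare$

## Even cycles: a chain that cannot close up

For an even cycle $T=C_v$ one can label the vertices of a selected copy by $\mathbb Z_v$ and walk along a chain of copies. If the total rotation around a closed chain is non-zero, the chain cannot occur.

**Theorem 7.** For every even cycle $T=C_v$, $v=2s\ge4$, there is a bipartite $H$ with $m_2(H)=m_2(T)$, $\mathrm{ex}(n,T,H)=o(n^v)$ and $\mathrm{ex}^*(n,T,\mathcal F)\ge\lfloor n/v\rfloor^v$.

**Step 1: the chain.** This step defines $\mathcal C$. A subgraph of $C_v$ on $j<v$ vertices is a forest and contributes at most $1$, so $C_v$ is $2$-balanced with $m=\frac{v-1}{v-2}>1$. Let $k=v+1$, and let $\mathcal C=\{T_1,\dots,T_k\}$ be a cyclic chain of $v$-cycles with $V(T_i)\cap V(T_{i+1})=\{y_i\}$ (indices mod $k$, so $y_0=y_k$), with the $y_i$ distinct and no other intersections. Let $y_{i-1},y_i$ be antipodal in $T_i$ for $i<k$, and at distance $2$ in $T_k$. Let $H=\bigcup\mathcal C$.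

**Step 2: the density is below $m$.** This step makes Lemma 5 applicable. A proper subcollection with $t'\ge2$ members has at most $t'-1$ of the gluing vertices $y_i$ in common, so at least $t'v-(t'-1)=t'(v-1)+1$ vertices. Its term is at most $\frac{(t'-1)v}{(t'-1)(v-1)}=\frac v{v-1}<m$, because $v(v-2)<(v-1)^2$. The whole collection has $(v+1)v$ edges and $(v+1)v-(v+1)=(v+1)(v-1)$ vertices, so its term is
$$\frac{v^2}{(v+1)(v-1)-v}=\frac{v^2}{v^2-v-1}<\frac{v-1}{v-2},$$
because $(v-1)(v^2-v-1)-v^2(v-2)=1>0$. By Lemma 5, $m_2(H)=m$ and $\mathcal F=\{\mathcal C\}$.

**Step 3: $H$ is bipartite.** This makes $\mathrm{ex}$ small. Start from a color for $y_0$, and color $T_1,T_2,\dots$ properly one after another; each $T_i$ is an even cycle. The color changes from $y_{i-1}$ to $y_i$ according to the parity of their distance in $T_i$. The distances add up to $(k-1)s+2=vs+2$, which is even, so the coloring closes up at $y_k=y_0$. Hence $H$-free graphs have $o(n^2)$ edges by Kővári–Sós–Turán, and so $o(n^v)$ copies of $T$.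

**Step 4: many cycles without $\mathcal C$.** Here the rotation enters. Choose disjoint sets $V_0,\dots,V_{v-1}\subseteq[n]$ (indices in $\mathbb Z_v$) of size $\lfloor n/v\rfloor$, and take all cycles $w_0w_1\cdots w_{v-1}$ with $w_i\in V_i$. There are $\lfloor n/v\rfloor^v$ of them. Let $f(w)$ be the index of the class containing $w$. In a selected cycle, two vertices at distance $d$ have indices differing by $\pm d$. If the collection contained a copy of $\mathcal C$, then $f(y_i)-f(y_{i-1})=s$ in $\mathbb Z_v$ for $i<k$ (note $s=-s$ there), and $=\pm2$ for $i=k$. The differences sum to $0$ around the chain, but also to $vs\pm2\equiv\pm2\not\equiv0\pmod v$, since $v\ge4$. This is a contradiction. $\blacksquare$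

For $v=4$ the chain has five $4$-cycles, each glued at opposite vertices, and the total rotation is $5\cdot2\equiv2\pmod4$.

## Trees and matchings: no gap

All examples so far have $T$ with a cycle. For acyclic $T$ the first approach, quoting (2), does work, after one extra case.

**Theorem 8.** If $T$ is $2$-balanced and acyclic (equivalently $m_2(T)\le1$), then for every $H$ with $m_2(H)\le m_2(T)$ one has $\mathrm{ex}^*(n,T,\mathcal F)=\mathrm{ex}(n,T,H)+o(n^v)$.

**Step 1: the shape of $T$ and $H$.** This step reduces to two cases. If some component of $T$ has at least $3$ vertices, it contains the path on $3$ vertices, so $m_2(T)=1$, and $2$-balance gives $e=v-1$; an acyclic graph with $v-1$ edges is a tree. Otherwise every component is $K_2$, and $T$ is a matching, with $m_2(T)=\frac12$. As $m_2(H)\le1$, $H$ is a forest. If $T$ is a matching, then $m_2(H)\le\frac12$, so $H$ contains no path on $3$ vertices and is a matching, with $m_2(H)=\frac12$.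

**Step 2: disjoint coverings finish the proof.** This is the extra case. Suppose $\mathcal F$ contains a collection of $k$ pairwise disjoint copies of $T$. Then an $\mathcal F$-free collection has fewer than $k$ pairwise disjoint members. All its members meet the at most $(k-1)v$ vertices of a maximal disjoint subfamily. So $\mathrm{ex}\le\mathrm{ex}^*=O(n^{v-1})$, and the claim holds.

**Step 3: $T$ a matching.** We show that $F^e_{T,H}$ is sparsest and disjoint. Every covering has density at least $\frac12$. If $|\mathcal C|=1$, the density is $e/v=\frac12$. Otherwise take any two members, with common part $J$. If $v_J<v$, then $e_J\le v_J/2$ because $J$ is contained in a matching, and $\frac{e-e_J}{v-v_J}\ge\frac{v/2-v_J/2}{v-v_J}=\frac12$; if $v_J=v$, the term is $+\infty$. As $H$ is a matching, $F^e_{T,H}$ consists of disjoint copies, and by (1) its density is $\frac e{v-2+2}=\frac12$. So $F^e_{T,H}\in\mathcal F$, and Step 2 applies.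

**Step 4: $T$ a tree with $v\ge3$.** We separate coverings with disjoint members from the others. If two members of a covering share a forest $J$ with $1\le v_J<v$ vertices, then $e_J\le v_J-1$ and
$$\frac{e-e_J}{v-v_J}\ge\frac{(v-1)-(v_J-1)}{v-v_J}=1;$$
if $v_J=v$, the term is $+\infty$. If all members are pairwise disjoint, the density is $\frac ev<1$. So if some covering of $H$ has pairwise disjoint members, it belongs to $\mathcal F$, and Step 2 applies. This includes every matching $H$, through $F^e_{T,H}$.

Otherwise $H$ is a forest that is not a matching, so $m_2(H)=1$, and every covering has density at least $1$. By (1), $m_T(F^e_{T,H})=\frac{v-1}{v-2+1}=1$. So $F^e_{T,H}\in\mathcal F$, and (2) gives the claim. $\blacksquare$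

Call $H$ suitable for $T$ if $m_2(H)\le m_2(T)$ and the gap (3) holds. For $2$-balanced $T$ that are not vertex-transitive, Corollary 3 and Theorem 8 say that a suitable $H$ exists if and only if $T$ contains a cycle. For vertex-transitive $2$-balanced $T$, a suitable $H$ exists for all $K_r$ with $r\ge3$ and for all even cycles, and none exists if $T$ is acyclic. For the remaining vertex-transitive $T$, such as odd cycles $C_{2s+1}$ with $s\ge2$, nothing is claimed here.
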